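# Kuratowski subgraphs, disjoint cycles, and drawings with one crossing

## The graph $S$: one Kuratowski subgraph and two disjoint triangles

All graphs are finite, may have multiple edges, and have no loops. Start with $K_{3,3}$ with parts $\{a,d,v\}$ and $\{b,c,u\}$, and add the two edges $bu$ and $dv$. Call the result $S$. It has six vertices and eleven edges:
$$ab,\ ac,\ au,\ db,\ dc,\ du,\ vb,\ vc,\ vu,\qquad bu,\ dv .$$
Two edges are singled out: $e=ab$ and $f=cd$. For $k\ge 1$ let $G_k$ be obtained from $S$ by replacing each of the nine edges other than $e,f$ by $k$ parallel edges. Thus $G_1=S$.

To say what is special about $S$ we recall some terms. A *Kuratowski graph* is a subdivision of $K_5$ or of $K_{3,3}$; a *Kuratowski subgraph* of $G$ is a subgraph of $G$ that is a Kuratowski graph. Kuratowski's theorem says that a graph is nonplanar if and only if it has a Kuratowski subgraph. The *branch vertices* of a Kuratowski graph are those of degree at least 3. Its *branches* are the paths that correspond to the edges of $K_5$ or $K_{3,3}$. Two branches are *disjoint* if they share no vertex. Two distinct branches share at most one vertex, and it is a common end of both.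

**(S1) The only Kuratowski subgraph of $S$ is $S-bu-dv$.** The neighbors of $a$ are $b,c,u$, and those of $c$ are $a,d,v$, so $a$ and $c$ have degree 3. Only four vertices have degree at least 4, while a subdivision of $K_5$ needs five such vertices. So there is no subdivision of $K_5$. A subdivision of $K_{3,3}$ has six branch vertices, so in $S$ every vertex is a branch vertex, none is left for subdividing, and the subgraph is a spanning $K_{3,3}$. As $a$ has only the neighbors $b,c,u$, these form one part, and $\{a,d,v\}$ is the other. This determines the subgraph.

**(S2) The triangles $abu$ and $cdv$ are vertex-disjoint; the first contains $e$, the second contains $f$.** Their edges are $ab,bu,ua$ and $cd,dv,vc$. Each uses one of the two edges that lie in no Kuratowski subgraph.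

**(S3) $S$ has a drawing with one crossing, between $ab$ and $du$.** Put $u=(0,0)$, $a=(0,4)$, $c=(4,4)$, $v=(4,0)$, $b=(1,1)$, $d=(3,3)$. Draw $ua,ac,cv,vu$ as the sides of a square, and draw $bu,ba,bv,bd,dc,dv$ as straight segments. The segments $ub,bd,dc$ follow one another along the diagonal; $ba$ lies above the diagonal (except for $b$); $bv$ and $dv$ lie below it (except for $b$ and $d$) and meet only in $v$. So these ten edges do not cross. Draw $du$ as the polygonal arc $(3,3),(0.3,2),(0,0)$. Except for its ends it lies strictly above the diagonal and inside the square, so it can cross only $ab$, which lies on the line $y+3x=4$. The value of $y+3x$ at the three points of the arc is $12$, $2.9$, $0$, so only the first piece meets this line, and it does so once, at $x=57/91$, which lies between $0$ and $1$ and hence on $ab$. So there is exactly one crossing.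

What are $S$ and $G_k$ for? They decide whether Kuratowski subgraphs can tell us, pair by pair, that a graph can be drawn with a single crossing.

## Crossing pairs and potential crossing pairs

In a drawing, edges are simple arcs with no vertices in their interiors, and two edges share finitely many interior points, each a transversal crossing of exactly two edges. For a drawing $D$ of $G$ in the plane, $\operatorname{cr}(D)$ is its number of crossings, and $\operatorname{cr}(G)$ is the least number of crossings over all drawings of $G$. So $G$ is planar if and only if $\operatorname{cr}(G)=0$. A drawing with exactly one crossing is a *1-drawing*.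

**Definition (crossing pair).** A pair $\{e,f\}$ of edges of $G$ is a *crossing pair* of $G$ if there is a 1-drawing of $G$ in which $e$ and $f$ cross.

A nonplanar graph $G$ has $\operatorname{cr}(G)=1$ if and only if it has a crossing pair. For example, by (S3), $\{ab,du\}$ is a crossing pair of $S$, and $\operatorname{cr}(S)=1$ because $S$ contains $K_{3,3}$.

**Definition (potential crossing pair).** Let $G$ be nonplanar. A pair $\{e,f\}$ of edges of $G$ is a *potential crossing pair* of $G$ if, for every Kuratowski subgraph $H$ of $G$, $\{e,f\}$ is a crossing pair of $H$. In particular, $e$ and $f$ belong to every Kuratowski subgraph.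

Every crossing pair is a potential crossing pair. Indeed, restrict a 1-drawing of $G$ in which $e,f$ cross to a Kuratowski subgraph $H$. Since $H$ is nonplanar, a crossing must survive, so $e,f\in H$, and they cross in the resulting 1-drawing of $H$.

The statement to be proved or disproved, whose source is Silva, Arroyo, Richter and Lee, "Graphs with at most one crossing", arXiv:1901.09955 (2019), reads:

> A nonplanar graph $G$ has crossing number at least 2 if and only if it does not have a potential crossing pair.

One direction is immediate: if there is no potential crossing pair, there is no crossing pair, so $\operatorname{cr}(G)\ge 2$. The content is the other direction: does a potential crossing pair force $\operatorname{cr}(G)=1$?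

Two easy cases agree with the statement. The graphs $K_5$ and $K_{3,3}$ are their own only Kuratowski subgraphs, so crossing pairs and potential crossing pairs coincide. For two vertex-disjoint copies of $K_{3,3}$, no edge lies in both copies, so there is no potential crossing pair; each copy needs a crossing of its own and two suffice, so the crossing number is 2. The graphs $G_k$, however, do not obey the statement.

**Theorem 1.** For every $k\ge1$, the graph $G_k$ is a nonplanar graph on 6 vertices, $\{e,f\}$ is a potential crossing pair of $G_k$, and $\operatorname{cr}(G_k)=k$. Hence the statement is false: every $k\ge 2$ disproves it, and a potential crossing pair gives no upper bound on the crossing number. Subdividing edges gives simple examples.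

What the Kuratowski subgraphs miss is exactly the pair of disjoint cycles in (S2).

**Theorem 2.** Let $G$ be nonplanar and let $\{e,f\}$ be a pair of edges of $G$. Then $\{e,f\}$ is a crossing pair if and only if

(i) $\{e,f\}$ is a potential crossing pair, and

(ii) there are no vertex-disjoint cycles $C_e\ni e$ and $C_f\ni f$ in $G$.

Consequently, a nonplanar $G$ has $\operatorname{cr}(G)\ge 2$ if and only if for every potential crossing pair $\{e,f\}$ there are vertex-disjoint cycles, one containing $e$ and the other containing $f$.

The consequence follows at once: $\operatorname{cr}(G)\ge2$ means that there is no crossing pair, that is, that every potential crossing pair violates (ii).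

**Theorem 3.** Let $G$ be a 4-connected nonplanar graph. Then $\operatorname{cr}(G)\ge2$ if and only if for every two edges $e,f$ with no common end there are vertex-disjoint cycles in $G$, one containing $e$ and the other containing $f$.

## Which pairs of edges cross in a Kuratowski graph

The definition of a potential crossing pair mentions drawings of the Kuratowski subgraphs. The next lemma replaces it by a combinatorial condition.

**Lemma 1.** Edges $e\ne f$ of a Kuratowski graph $H$ form a crossing pair of $H$ if and only if they lie on disjoint branches.

**Proof, "if".** We first find one suitable drawing. For $K_{3,3}$ with parts $\{a,d,v\}$, $\{b,c,u\}$, draw the 6-cycle with vertices $a,c,v,b,d,u$ in this order, the chord $uv$ inside, and $ab$, $cd$ outside. As $a,c,b,d$ occur in this order on the cycle, $ab$ and $cd$ can be drawn with exactly one crossing. For $K_5$, draw the 4-cycle $a,c,b,d$, a fifth vertex $z$ inside joined to all four, and $ab$, $cd$ outside with one crossing. The automorphism group of $K_5$, and that of $K_{3,3}$, acts transitively on pairs of disjoint edges, since we may permute all vertices of $K_5$, and the vertices within each part of $K_{3,3}$. So any two disjoint edges cross in some 1-drawing. For a subdivision, draw $K_5$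 or $K_{3,3}$ so that the branches of $e$ and $f$ cross, and place the subdividing vertices so that the crossing lies on $e$ and on $f$.

**Proof, "only if".** We show that in the other cases the crossing could be removed. Take a 1-drawing of $H$ in which $e,f$ cross at $p$, and view each branch as one edge of $K_5$ or $K_{3,3}$.

Suppose $e,f$ lie on one branch $B$. Then $B$ passes through $p$ twice. Delete the part of $B$ between the two passages. What remains is a simple arc with the same ends, and the drawing of $K_5$ or $K_{3,3}$ has no crossing, a contradiction.

Suppose $e,f$ lie on distinct branches $B_1,B_2$ with a common end $w$. Let $p$ divide $B_i$ into $S_i$, from $w$ to $p$, and $T_i$, from $p$ to the other end. Replace $B_1$ by $S_2\cup T_1$ and $B_2$ by $S_1\cup T_2$; these have the same ends as $B_1$ and $B_2$. Since $B_1$ and $B_2$ cross at $p$, the cyclic order around $p$ is $S_1,S_2,T_1,T_2$ or its reverse. So $S_2,T_1$ are consecutive, and so are $S_1,T_2$: the new arcs only touch at $p$ and can be separated there. This gives a planar drawing of $K_5$ or $K_{3,3}$, a contradiction. $\square$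

Hence $\{e,f\}$ is a potential crossing pair of the nonplanar graph $G$ if and only if

> **(F)** every Kuratowski subgraph of $G$ contains both $e$ and $f$, and they lie on disjoint branches of it.

Since a nonplanar graph has a Kuratowski subgraph, (F) implies that the ends of $e$ and $f$ are four distinct vertices.

## The graph $G^\times$ and the Jordan curve obstruction

For edges $e=ab$, $f=cd$ of $G$ with $a,b,c,d$ distinct, let $G^\times$ be $G-e-f$ plus a new vertex $x$ joined to $a,b,c,d$. It turns the search for a 1-drawing into a planarity question.

**Lemma 2.** (a) If $\{e,f\}$ is a crossing pair of $G$, there are no vertex-disjoint cycles $C_e\ni e$, $C_f\ni f$.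

(b) If $G$ is nonplanar and the ends of $e,f$ are distinct, then $\{e,f\}$ is a crossing pair of $G$ if and only if $G^\times$ is planar.

**Proof.** (a) In a 1-drawing with $e,f$ crossing, disjoint cycles $C_e$ and $C_f$ would be simple closed curves that meet in exactly one point and cross there. This contradicts the Jordan curve theorem: each time $C_f$ passes from the inside of $C_e$ to the outside it must later return.

(b) Given a 1-drawing in which $e,f$ cross, put a vertex $x$ at the crossing; this is a planar drawing of $G^\times$. Conversely, take a planar drawing of $G^\times$. If $xa,xb$ do not alternate with $xc,xd$ around $x$, then the arcs $axb$ and $cxd$ can be separated near $x$, giving a planar drawing of $G$, a contradiction. So they alternate, and forgetting the vertex $x$ gives a 1-drawing in which $axb$ is $e$, $cxd$ is $f$, and they cross. $\square$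

## Where the potential crossing pair fails, and $\operatorname{cr}(G_k)=k$

A natural way to try to prove the statement is this. Let $\{e,f\}$ be a potential crossing pair. For each Kuratowski subgraph $H$ of $G$, $H^\times$ is planar by Lemma 2(b). Try to conclude that $G^\times$ is planar. The trouble is that edges lying in no Kuratowski subgraph are never tested. In $S$ these are $bu$ and $dv$. Condition (F) holds for $\{e,f\}$ in $S$ by (S1), but by (S2) and Lemma 2, $\{e,f\}$ is not a crossing pair and $S^\times$ is not planar.

This does not yet disprove the statement, because $\operatorname{cr}(S)=1$: the pair $\{ab,du\}$ does cross. What we need is to make every crossing other than one between $e$ and $f$ expensive, without disturbing (F). Hence the parallel edges. Note that $e$ and $f$ themselves must stay single: if $e$ had a parallel copy, a Kuratowski subgraph could use the copy and avoid $e$, and (F) would fail.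

**Proof of Theorem 1.**

**Step 1: $\{e,f\}$ is a potential crossing pair of $G_k$.** We transfer (S1). Every cycle of a Kuratowski graph has length at least 3, so a Kuratowski subgraph of $G_k$ contains no two parallel edges. Hence it corresponds to an isomorphic Kuratowski subgraph of $S$, with $e,f$ corresponding to themselves. By (S1) this is the $K_{3,3}$ obtained from $S$ by deleting $bu$ and $dv$, in which $e=ab$ and $f=cd$ are disjoint edges. So (F) holds. Also $G_k$ is nonplanar, as it contains $K_{3,3}$.

**Step 2: in every drawing of $S$ some crossing involves an edge other than $e,f$.** This says that the expensive edges cannot all be avoided. Parity alone is not enough here: the two triangles cross an even number of times, but $e$ and $f$ might cross each other twice. So we reduce several crossings to one vertex. Suppose all crossings are between $e$ and $f$. There is at least one, since $S$ is nonplanar. Turn the crossings into vertices; this gives a plane graph. Let $p_1,\dots,p_m$ be the new vertices in their order along $e$ from $a$ to $b$. The edge $f$ has become a path from $c$ to $d$ through the same vertices, in some order. Contract the segment of $e$ from $p_1$ to $p_m$ to a single vertex $x$. The pieces of $f$ between new vertices become loops;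 delete them. The end pieces of $e$ become $xa$ and $xb$, and those of $f$ become $xc$ and $xd$. The result is $S^\times$, so $S^\times$ is planar. By Lemma 2(b), $\{e,f\}$ is a crossing pair of $S$. This contradicts Lemma 2(a) and the triangles in (S2).

**Step 3: $\operatorname{cr}(G_k)\ge k$.** We count over copies of $S$. Let $D$ be any drawing of $G_k$. There are $k^9$ ways to choose one edge from each of the nine parallel classes. Each choice, with $e$ and $f$, gives a drawing of $S$, which by Step 2 has a crossing involving an edge outside $\{e,f\}$. Fix such a crossing of $D$. In every choice in which it occurs, the selection in the class of that edge is forced, so it occurs in at most $k^8$ of these subdrawings. Hence $\operatorname{cr}(D)\ge k^9/k^8=k$.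

**Step 4: $\operatorname{cr}(G_k)\le k$.** In the drawing of (S3) the only crossing is $ab\times du$. Replace each edge other than $e,f$ by $k$ close parallel copies. As $ab=e$ stays single, this gives exactly $k$ crossings.

**Step 5: simple examples.** We remove the parallel edges. Subdivide once every edge of $G_k$ other than $e,f$, giving a simple graph $G_k'$. A drawing of $G_k$ gives a drawing of $G_k'$ with the same crossings. Conversely, in a drawing of $G_k'$ forget the subdividing vertices. An edge of $G_k$ may now be a curve that crosses itself, where its two halves crossed; cut out the loops at such points. No crossing is created, so $\operatorname{cr}(G_k')=\operatorname{cr}(G_k)$. A Kuratowski subgraph of $G_k'$ has minimum degree 2, so with one half of a subdivided edge it contains the other half. Hence the Kuratowski subgraphs of $G_k'$ are exactly the corresponding subdivisions of those of $G_k$, and (F) still holds. $\square$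

In particular, $G_2$ is nonplanar, has crossing number 2, and has the potential crossing pair $\{e,f\}$.

## Disjoint cycles through $e,f$ as disjoint paths in $G-e-f$

We turn to Theorem 2. Neither condition in it can be dropped. For (ii), look at $G_k$, already for $k=1$. For (i), take two adjacent edges of $K_{3,3}$: they satisfy (ii), since cycles through them share a vertex, but by Lemma 1 they are not a crossing pair.

*Necessity.* If $\{e,f\}$ is a crossing pair, (i) was shown right after the definition of a potential crossing pair, and (ii) is Lemma 2(a).

For sufficiency we must show that $G^\times$ is planar. One would first take a Kuratowski subgraph of $G^\times$ and try to pull it back to a Kuratowski subgraph of $G$ that violates (F). The case where $x$ has degree 4 in it stops this. In $S^\times$ the vertices $b,d,u,v$ are pairwise adjacent, and $x$ is joined to them by the paths $xb$, $xd$, $xau$, $xcv$. This is a subdivision of $K_5$. If we remove $x$ and restore $ab$ and $cd$, we get $K_4$ on $b,d,u,v$ with a path $u\,a\,b$ beside the edge $ub$ and a path $v\,c\,d$ beside $vd$, which is planar. There is no Kuratowski subgraph here to apply (F) to; what appears instead is the pair of disjoint cycles. So (ii) should enter first, and with its full strength.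

Put $P=G-e-f$. If $P$ had vertex-disjoint paths from $a$ to $b$ and from $c$ to $d$, then adding $e$ and $f$ would give the cycles forbidden by (ii). So $P$ has no such paths, and a classical theorem describes $P$.

**Two Paths Theorem** (P. D. Seymour, *Disjoint paths in graphs*, Discrete Math. 29 (1980) 293–309; also Thomassen and Shiloach, 1980). Let $s_1,s_2,t_1,t_2$ be distinct vertices of a simple graph $P$. If $P$ has no two vertex-disjoint paths, one from $s_1$ to $t_1$ and the other from $s_2$ to $t_2$, then there are pairwise disjoint sets $A_1,\dots,A_k\subseteq V(P)\setminus\{s_1,s_2,t_1,t_2\}$, $k\ge 0$, such that

- (T1) $N(A_i)\cap A_j=\emptyset$ for $i\ne j$;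
- (T2) $|N(A_i)|\le 3$;
- (T3) the simple graph $P'$ obtained from $P$ by deleting all $A_i$ and making each $N(A_i)$ a clique can be drawn without crossings in a closed disc with $s_1,s_2,t_1,t_2$ on its boundary in this cyclic order.

Here $N(A)$ is the set of vertices outside $A$ with a neighbor in $A$. We use the theorem with $(s_1,s_2,t_1,t_2)=(a,c,b,d)$.

Two examples. For $G=K_{3,3}=S-bu-dv$, the graph $P$ is the 6-cycle $a,c,v,b,d,u$ with the chord $uv$. It is drawn in a disc with $a,c,b,d$ on the boundary in this order, with $k=0$. In $S$ itself, $P$ also contains $bu$ and $dv$, and $a\,u\,b$, $c\,v\,d$ are disjoint paths, so the hypothesis fails.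

For an example with nonempty sets, let $P$ consist of the 4-cycle $a,c,b,d$, a vertex $z$ joined to all four, and three vertices $p,q,r$ each joined to $a,c,z$. An $a$–$b$ path avoiding $c,d$ must reach $b$ through $z$, and a $c$–$d$ path avoiding $a,b$ must reach $d$ through $z$; so there are no disjoint ones. We may take one set $A_1=\{p,q,r\}$ with $N(A_1)=\{a,c,z\}$, or three sets $\{p\},\{q\},\{r\}$ with the same neighborhood; $P'$ is the wheel. The piece on $p,q,r,a,c,z$ contains $K_{3,3}$, so $(P+ab+cd)^\times$ is not planar even though (ii) holds. But this $K_{3,3}$ avoids $e$, so (F) fails.

This suggests the plan. The theorem draws $P$ in a disc, up to pieces hidden behind at most three vertices, and $x$ goes outside the disc. Condition (F) must show that the hidden pieces are planar, and then they can be glued in. Gluing along three vertices works well when each cut has exactly three vertices, so we first reduce to 3-connected graphs.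

**Lemma 3 (gluing).** (G1) If planar graphs $Z,W$ share at most one vertex and no edges, then $Z\cup W$ is planar. If planar $Z,W$ share exactly the vertices $p,q$ and an edge $h=pq$, then $(Z-h)\cup(W-h)$ is planar.

(G2) If planar $Z,W$ share exactly a vertex $y$, its neighbors $N$ (where $|N|=3$ and $y$ has degree 3 in both) and the three edges at $y$, then $(Z-y)\cup(W-y)$ is planar.

**Proof.** Draw $Z$ and $W$ without crossings on two spheres. In the drawing of $Z$ choose a closed disc $\Delta$ as follows. If $Z,W$ share nothing, $\Delta$ lies in a face. If they share one vertex, $\Delta$ meets the drawing only in that vertex, which lies on $\partial\Delta$. If they share $h=pq$, $\Delta$ is a thin neighborhood of $h$ that meets the drawing exactly in $h$, with $p,q\in\partial\Delta$ and the rest of $h$ inside. In (G2), $\Delta$ is a thin neighborhood of the star at $y$ that meets the drawing exactly in this star, with $N\subseteq\partial\Delta$ and the rest of the star inside. Choose $\Delta'$ similarly for $W$. Erase what is drawn in the interiors of $\Delta$ and $\Delta'$. The rest of $W$ lies in the closed complement of $\Delta'$, which is a closed disc, and touches its boundary only in the shared vertices, of which there are at most three. Any bijection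 between at most three points of one circle and as many points of another extends to a homeomorphism of the circles (two cyclic orders of three points agree up to reflection), and this extends to the discs. So the closed complement of $\Delta'$ can be mapped homeomorphically onto $\Delta$ with each shared vertex going to its copy. This draws the desired graph without crossings. $\square$

## Reduction to simple 3-connected graphs

Call $(G,e,f)$ *admissible* if $G$ is nonplanar and (i), (ii) of Theorem 2 hold. Suppose sufficiency fails. Among the admissible triples for which $\{e,f\}$ is not a crossing pair, choose one with $|V(G)|+|E(G)|$ minimum. Let $e=ab$, $f=cd$, with four distinct ends by (F). By Lemma 2(b), $G^\times$ is nonplanar. For every smaller admissible triple, the corresponding graph with superscript $\times$ is planar, again by Lemma 2(b). We will show that $G^\times$ is planar, a contradiction.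

**Step 1a: $G$ is 2-connected.** The purpose is to exclude cuts of at most one vertex. Suppose $G=X\cup Y$ with $X,Y$ proper edge-disjoint subgraphs sharing at most one vertex. Kuratowski graphs are 2-connected, so each Kuratowski subgraph of $G$ lies in $X$ or in $Y$. Say one lies in $X$. By (F), $e,f\in X$. A Kuratowski subgraph in $Y$ would avoid $e$, so there is none and $Y$ is planar. The graph $X$ is nonplanar, its Kuratowski subgraphs and cycles are also those of $G$, so $(X,e,f)$ is admissible, and it is smaller. Hence $X^\times$ is planar. Since $G^\times=X^\times\cup Y$ and the two share at most one vertex, $G^\times$ is planar by (G1), a contradiction. As $|V(G)|\ge5$, $G$ is 2-connected.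

**Step 1b: splitting along two vertices, setup.** We now exclude a decomposition $G=X\cup Y$ with
$$E(X)\cap E(Y)=\emptyset,\qquad V(X)\cap V(Y)=\{s,t\},\qquad |E(X)|,|E(Y)|\ge 2. \tag{1}$$
Suppose there is one. In a 2-connected graph any two edges lie on a common cycle. A cycle that contains an edge of $X$ and an edge of $Y$ can change sides only at $s$ and $t$, so it consists of an $s$–$t$ path in $X$ and an $s$–$t$ path in $Y$. Hence every edge of $X$ lies on an $s$–$t$ path in $X$, and likewise for $Y$. Let $X^+,Y^+$ be $X,Y$ plus a new edge $g=st$. If a Kuratowski subgraph of $X^+$ contains $g$, replacing $g$ by an $s$–$t$ path of $Y$ gives a Kuratowski subgraph of $G$; the path lies in the branch that contained $g$. Likewise with $X$ and $Y$ interchanged. We call this *lifting*. A Kuratowski subgraph not containing $g$ is already one of $G$.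

**Step 1b, Case 1: $e,f$ lie on the same side.** Say $e,f\in X$; the other case is symmetric. Here we replace $Y$ by the edge $g$.

The graph $Y^+$ is planar: a Kuratowski subgraph of $Y^+$ must contain $g$, since otherwise it avoids $e$. Lift it using a path of $X$. In the resulting Kuratowski subgraph of $G$, the edges $e,f$ can lie only on this path, hence only on a single branch. This contradicts (F).

The graph $X^+$ is nonplanar: otherwise $G=(X^+-g)\cup(Y^+-g)$ would be planar by (G1).

The triple $(X^+,e,f)$ is admissible. Indeed, a Kuratowski subgraph of $X^+$ is one of $G$ or lifts to one, in which $e,f$ lie on disjoint branches. As $e,f\in X$, they already lie on the corresponding disjoint branches before lifting. Disjoint cycles through $e$ and $f$ in $X^+$ lift to disjoint cycles in $G$, because at most one of them uses $g$. The triple is smaller since $|E(Y)|\ge2$. Hence $(X^+)^\times$ is planar. It shares with $Y^+$ exactly $s,t$ and $g$, and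
$$G^\times=\big((X^+)^\times-g\big)\cup(Y^+-g),$$
so $G^\times$ is planar by (G1), a contradiction.

**Step 1b, Case 2: $e$ and $f$ lie on different sides.** By symmetry let $e\in X$, $f\in Y$. The purpose is to let $g$ play the role of $e$ on the side where the branch vertices are.

*Locating the branch vertices.* Let $J$ be a Kuratowski subgraph of $G$; so $e,f\in J$. As $K_5$ and $K_{3,3}$ are 3-connected, any two branch vertices of $J$ outside $\{s,t\}$ are joined by three internally disjoint paths in $J$, and one of these avoids $s$ and $t$. So the two branch vertices are on the same side. Hence all branch vertices outside $\{s,t\}$ lie on one side. We may assume that it is $Y$: otherwise interchange $X$ with $Y$ and $e$ with $f$. So no vertex of $V(X)\setminus\{s,t\}$ is a branch vertex.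

*$J\cap X$ is one path.* Let $h$ be an edge of $J\cap X$. Follow its branch from $h$ in both directions. The ends of the branch are not in $V(X)\setminus\{s,t\}$, so in each direction we reach $s$ or $t$ while still in $X$. A branch is a path, so the two directions reach different vertices. Thus $h$ lies on an $s$–$t$ path in $X$ inside one branch. Two distinct branches share at most one vertex, so all edges of $J\cap X$ give the same branch, and inside it the same $s$–$t$ subpath. Hence $J\cap X$ is a single $s$–$t$ path, contained in one branch and containing $e$. Let $J_Y=(J\cap Y)+g$. This is $J$ with that path replaced by $g$, so it is a Kuratowski subgraph of $Y^+$, and $g,f$ lie on disjoint branches of it, because $e,f$ do in $J$. In particular, $s,t,c,d$ are distinct.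

*Every $s$–$t$ path in $X$ contains $e$.* Otherwise substitute such a path into $J$ for $J\cap X$. This gives a Kuratowski subgraph of $G$ avoiding $e$, contradicting (F).

*$(Y^+,g,f)$ is admissible.* It is nonplanar because of $J_Y$. A Kuratowski subgraph $L$ of $Y^+$ contains $g$, since otherwise it would be a Kuratowski subgraph of $G$ avoiding $e$. Lift it by an $s$–$t$ path of $X$, which contains $e$. By (F), $e,f$ lie on disjoint branches of the lift, so $g,f$ lie on disjoint branches of $L$. Disjoint cycles of $Y^+$ through $g$ and through $f$ would lift, in the same way, to disjoint cycles of $G$ through $e$ and through $f$, contradicting (ii). Since $|E(X)|\ge 2$, the triple is smaller. So $(Y^+)^\times$, formed with the pair $g,f$, is planar; in it $x$ is adjacent to $s,t,c,d$.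

*$X^+$ is planar.* Let $L$ be a Kuratowski subgraph of $X^+$. It contains $g$, since otherwise it avoids $f$. The graphs $K_5$ and $K_{3,3}$ are 3-edge-connected, and $g,f$ lie on different branches of $J_Y$. Deleting them leaves a connected graph, since the remaining parts of these two branches stay attached to their ends. So $J_Y-g-f$ contains an $s$–$t$ path, and it lies in $Y-f$. Replacing $g$ in $L$ by this path gives a Kuratowski subgraph of $G$ avoiding $f$, contradicting (F).

*Assembling $G^\times$.* Every edge of $X$ lies on an $s$–$t$ path of $X$, and every such path uses $e$. An edge other than $e$ lies before or after $e$ on such a path, so in $X-e$ it is connected to $s$ or to $t$; and $X-e$ has no $s$–$t$ path. Also $X$ has no isolated vertex, since $G$ is 2-connected and $s,t$ lie on $s$–$t$ paths in $X$. So $X-e$ consists of two connected graphs $X_s\ni s$ and $X_t\ni t$, and $e$ joins them; say $a\in X_s$, $b\in X_t$. Contract $X_t$ in $X^+$ to one vertex, called $x$. Then $e$ becomes $ax$ and $g$ becomes $xs$. Contraction preserves planarity, so $W_s=X_s+ax+xs$ is planar. (If $a=s$, the edges $ax$ and $xs$ are parallel.) Similarly, contracting $X_s$ shows that $W_t=X_t+bx+xt$ is planar, where $xt$ comes from $g$. Now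
$$(Y^+)^\times=(Y-f)+xs+xt+xc+xd,\qquad G^\times=(Y-f)\cup X_s\cup X_t+xa+xb+xc+xd .$$
So $G^\times$ arises from $(Y^+)^\times$ by replacing the edge $xs$ by $W_s-xs$ and then the edge $xt$ by $W_t-xt$. Each replacement is an instance of (G1): the graphs glued share exactly the two ends of the replaced edge and that edge. So $G^\times$ is planar, a contradiction.

**Step 1c: $G$ is simple and 3-connected.** No decomposition (1) exists. If $G$ had two parallel edges with ends $s,t$, let $Y$ consist of them and let $X$ be the rest, with all vertices; this is a decomposition (1). If $\{s,t\}$ were a vertex cut, let $K$ be a component of $G-s-t$, let $Y$ be $G[V(K)\cup\{s,t\}]$ without the edges joining $s$ and $t$, and let $X=G-V(K)$. Each side contains a vertex outside $\{s,t\}$, of degree at least 2, with all its edges; so this is again a decomposition (1). Hence neither occurs, and as $|V(G)|\ge5$, $G$ is simple and 3-connected.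

## The disc drawing of $G-e-f$ and its triangular faces

**Step 2a: choosing the sets $A_i$.** We choose the structure from the Two Paths Theorem so that each $N(A_i)$ bounds a face. Let $P=G-e-f$. By (ii), $P$ has no disjoint $a$–$b$ and $c$–$d$ paths. Apply the theorem with $(s_1,s_2,t_1,t_2)=(a,c,b,d)$. Among all families of nonempty sets satisfying its conclusion, choose one with $|\bigcup A_i|$ maximum and, subject to that, $k$ minimum. (Empty sets may be dropped.) Put $N_i=N_P(A_i)$. Since $a,b,c,d\notin A_i$, the edges $e,f$ have no end in $A_i$, so $N_i=N_G(A_i)$. As $|N_i|\le 3$, at least one of $a,b,c,d$ is outside $A_i\cup N_i$. So $N_i$ separates $A_i$ from this vertex in $G$, and 3-connectivity gives $|N_i|=3$. Fix a drawing of $P'$ in a closed disc $\Delta$ as in (T3). By (T1), $N_i\subseteq V(P')$. Let $T_i$ be the triangle of $P'$ on $N_i$.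

**Step 2b: no vertex of $P'$ lies inside $T_i$.** Otherwise we could enlarge the union. Suppose that the set $B$ of vertices of $P'$ inside $T_i$ is nonempty. The inside of $T_i$ is an open set contained in $\Delta$, so it misses $\partial\Delta$, and $B$ contains none of $a,b,c,d$. Let
$$I=\{i\}\cup\{j: N_j\cap B\neq\emptyset\},\qquad A^*=B\cup\bigcup_{j\in I}A_j .$$
First, $N_j\subseteq B\cup N_i$ for $j\in I$. For $j=i$ this is clear. For $j\ne i$, some vertex of $N_j$ is inside $T_i$, and $N_j$ is a clique of $P'$, so its other vertices are inside $T_i$ or on $T_i$, that is, in $B\cup N_i$.

Second, $N_P(A^*)\subseteq N_i$. A $P$-neighbor of a vertex of $B$ is either a vertex of $P'$, and then it lies in $B\cup N_i$ because it is a neighbor in $P'$; or it lies in some $A_j$, and then $N_j\cap B\ne\emptyset$, so $j\in I$. The neighbors outside $A_j$ of vertices of $A_j$, $j\in I$, are in $N_j\subseteq B\cup N_i$.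

Now replace the sets $A_j$, $j\in I$, by the single set $A^*$. The sets are still pairwise disjoint and avoid $a,b,c,d$. (T2) holds since $|N_P(A^*)|\le3$. For (T1), let $j\notin I$: then $N_j\cap B=\emptyset$ by the choice of $I$, and $N_j\cap A_l=\emptyset$ for $l\in I$ by the old (T1), so $N_j\cap A^*=\emptyset$; and $N_P(A^*)\cap A_j\subseteq N_i\cap A_j=\emptyset$. For (T3), the new $P'$ has vertex set $V(P')\setminus B$, and its edges are edges of $P$, edges within $N_j$ for $j\notin I$, and edges within $N_P(A^*)\subseteq N_i$. All these are edges of the old $P'$. So the new $P'$ is a subgraph of the old $P'-B$, and the drawing restricts. But the union has grown by $|B|>0$, a contradiction.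

**Step 2c: $N_i\ne N_j$ for $i\ne j$.** Otherwise replace $A_i,A_j$ by $A_i\cup A_j$. Its neighborhood is $N_i$, the graph $P'$ is unchanged, (T1)–(T3) still hold, the union is the same, and $k$ has decreased, a contradiction.

**Step 2d: the planar graph $Z$.** We now mark the place of each $A_i$ by one vertex. By Step 2b, an edge of $P'$ running inside $T_i$ would have both ends in $N_i$; as $P'$ is simple, there is no such edge. So the inside of $T_i$ is a face of $P'$. By Step 2c these faces have different boundary triangles, so they are distinct. Put a new vertex $y_i$ into the face inside $T_i$ and join it to the three vertices of $N_i$. Delete the edges of $P'$ that are not in $P$. Add $x$ outside $\Delta$, joined to $a,c,b,d$, which lie on $\partial\Delta$. This gives a planar graph $Z$.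

## The pieces behind three vertices are planar

**Step 3: condition (F) makes each piece planar.** This is where potential crossing pairs enter. Let $G_i$ be obtained from $P[A_i\cup N_i]$ by deleting the edges inside $N_i$ and adding the vertex $y_i$ joined to $N_i$. (These pieces are unrelated to the graphs $G_k$ of Theorem 1.) Suppose $G_i$ has a Kuratowski subgraph $L$.

If $y_i\notin L$, then $L\subseteq P$ avoids $e$, contradicting (F). So $y_i\in L$, and it has degree 2 or 3 in $L$.

We replace $y_i$ by something in $G$. Let $C$ be a component of $G-(A_i\cup N_i)$; one exists, because one of $a,b,c,d$ is outside $A_i\cup N_i$. The set $N_G(C)\subseteq N_i$ separates $C$ from $A_i$, so 3-connectivity gives $N_G(C)=N_i$. Hence $G[V(C)\cup N_i]$ contains a tree $T'$ whose leaves are exactly the neighbors of $y_i$ in $L$ and whose other vertices are in $C$. For two leaves it is a path through $C$. For three leaves $p,q,r$, take a path from $p$ to $q$ through $C$, and a path from $r$ through $C$ that stops when it first meets the interior of the first path; this is a subdivided claw with center in $C$. Both exist because $C$ is connected and each leaf has a neighbor in $C$.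

Replace the star at $y_i$ in $L$ by $T'$. As $C$ is disjoint from $A_i\cup N_i$, the result $L'$ is a Kuratowski subgraph of $G$: if $y_i$ has degree 2, part of a branch is replaced by a path; if $y_i$ has degree 3, it is a branch vertex of a subdivision of $K_{3,3}$, and the center of $T'$ takes its role. All edges of $L'$ outside $T'$ are in $P=G-e-f$. By (F), $e,f\in L'$, so $e,f\in T'$. If $T'$ is a path, all its edges lie on one branch of $L'$. If $T'$ is a subdivided claw, any two of its edges lie on the same branch or on two branches sharing the center. In either case $e,f$ are not on disjoint branches, contradicting (F). So each $G_i$ is planar.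

**Step 4: $G^\times$ is planar.** We glue the pieces in. Starting from $Z$, apply (G2) successively at $y_1,\dots,y_k$ with the graphs $G_1,\dots,G_k$. At stage $i$ the two graphs share exactly $y_i$, $N_i$ and the three edges at $y_i$: the sets $A_j$ are pairwise disjoint, $N_i\cap A_j=\emptyset$ by (T1), and $G_i$ has no edges inside $N_i$. In both graphs $y_i$ has degree 3. At the end all $y_i$ are gone. An edge of $P$ with no end in $\bigcup A_i$ comes from $Z$. An edge with an end in $A_i$ has its other end in $A_i\cup N_i$ and comes from $G_i$. The vertex $x$ is joined to $a,b,c,d$. So the result is $G^\times$, and it is planar. This is the desired contradiction, and Theorem 2 is proved. $\square$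

## The 4-connected case

If $G$ is 4-connected, no set $A_i$ can occur, and the disc drawing is available without (F).

**Proof of Theorem 3.**

**Step 1: the cycles force $\operatorname{cr}(G)\ge2$.** We argue by contraposition. Since $G$ is nonplanar, suppose $\operatorname{cr}(G)=1$. Then there is a crossing pair $\{e,f\}$. It is a potential crossing pair, so by (F) its four ends are distinct, and by Lemma 2(a) there are no vertex-disjoint cycles through $e$ and through $f$. So the cycle condition fails for this pair.

**Step 2: $\operatorname{cr}(G)\ge2$ forces the cycles.** Again by contraposition. Suppose $e=ab$, $f=cd$ have no common end and there are no vertex-disjoint cycles through $e$ and through $f$. Then $P=G-e-f$ has no disjoint $a$–$b$ and $c$–$d$ paths. Apply the Two Paths Theorem with $(a,c,b,d)$ to the underlying simple graph of $P$. For a nonempty $A_i$, as in Step 2a, $N_G(A_i)=N_P(A_i)$ has at most 3 vertices and some vertex among $a,b,c,d$ is outside $A_i\cup N_G(A_i)$. So $G$ would have a vertex cut of size at most 3, contradicting 4-connectivity. So all $A_i$ are empty, and the underlying simple graph of $P$ is drawn without crossings in a disc with $a,c,b,d$ on the boundary in this order. Restore the parallel edges next to each other. Draw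 $e=ab$ and $f=cd$ outside the disc; since $a,c,b,d$ is the order on the boundary, this can be done with exactly one crossing. So $\operatorname{cr}(G)\le 1$. $\square$
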